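\title{Minimal projections that factor only through projections of large norm}

\begin{abstract}
Let $X_1\subset X_2\subset X_3$ be Banach spaces with $X_1$ and $X_2$ finite dimensional. We ask whether some minimal projection of $X_3$ onto $X_1$ can always be written as $P_1P_2$, where $P_1$ projects $X_2$ onto $X_1$ and $P_2$ is a projection of $X_3$ onto $X_2$ whose norm is within a universal factor of the smallest possible. The answer is no, over $\mathbb{R}$ and over $\mathbb{C}$, even when $X_3$ is finite dimensional and $X_2$ is a hyperplane. The best factor for $\dim X_1\le n$ is of order $\sqrt n$. For real scalars and odd $n\ge 3$ it is at least $\sqrt{2n/\pi}$, already for hyperplanes whose projection constant is arbitrarily close to $1$.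
\end{abstract}

\section{The question and the results}\label{sec:intro}

Scalars are $\mathbb{K}=\mathbb{R}$ or $\mathbb{C}$. Let $Y$ be a finite dimensional subspace of a normed space $X$. A \emph{projection} of $X$ onto $Y$ is a bounded linear operator $P$ on $X$ with $P^2=P$ and range $Y$; equivalently, a bounded linear map $X\to Y$ that is the identity on $Y$. The \emph{relative projection constant}
\[
\lambda(Y,X)=\inf\{\|P\|:\ P \text{ is a projection of } X \text{ onto } Y\}
\]
measures how well $Y$ is complemented in $X$; it is at least $1$ if $Y\neq0$. A projection of norm $\lambda(Y,X)$ is called \emph{minimal}.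

By a \emph{triple} we mean Banach spaces $X_1\subset X_2\subset X_3$ with $X_1$ and $X_2$ finite dimensional, and we write
\[
\lambda_1=\lambda(X_1,X_3),\qquad \lambda_2=\lambda(X_2,X_3).
\]
If $P_1$ projects $X_2$ onto $X_1$ and $P_2$ projects $X_3$ onto $X_2$, then $P_1P_2$ maps $X_3$ into $X_1$ and fixes $X_1$, so it is a projection onto $X_1$ and $\|P_1P_2\|\ge\lambda_1$. We call the pair $(P_1,P_2)$ \emph{exact} if $\|P_1P_2\|=\lambda_1$, and we say that a constant $C$ \emph{works} for the triple if there is an exact pair with $\|P_2\|\le C\lambda_2$. The following question was posed by Ostrovskii \cite{Ostrovskii}.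

\medskip
\noindent\textbf{Question.} \emph{Is there a constant $C\in[1,\infty)$ that works for every triple?}
\medskip

Thus one wants to project onto $X_1$ optimally in two stages, with a first stage that is nearly optimal for $X_2$. The simplest cases suggest a positive answer. In a Hilbert space the orthogonal projections give $C=1$. More generally, $C=1$ works whenever $\lambda_2=1$: take $P_2$ of norm $1$ and $P_1$ minimal (minimal projections exist, see Lemma~\ref{lem:exist}); then $\|P_1P_2\|\le\lambda(X_1,X_2)\le\lambda_1$, the second inequality because a projection of $X_3$ onto $X_1$ restricts to $X_2$. The norm of $P_1$ is not restricted at all, and any minimal projection onto $X_1$ may serve as the product. One might therefore expect a universal $C$, at least when $\lambda_2$ is close to $1$. Both expectations fail.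

Let $C(n)$ be the infimum of the constants $C\ge1$ that work for all triples with $\dim X_1\le n$, and let $C'(n)$ be the same infimum over those triples in which, moreover, $X_2$ has codimension one in $X_3$. (Smaller constants are of no interest, since $\|P_2\|\ge\lambda_2$.) There are fewer triples of the second kind, so $C'(n)\le C(n)$. Let $S_n$ be the sum of $n$ independent uniform random signs and
\[
a_n=\mathbb{E}|S_n| .
\]

\begin{theorem}\label{thm:lower}
Over $\mathbb{R}$ and over $\mathbb{C}$,
\[
C'(n)\ge\tfrac12a_n-1\ge\tfrac12\sqrt{n/3}-1 .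
\]
Hence no universal constant exists, even for triples in which $X_3$ is finite dimensional, $X_2$ is a hyperplane of $X_3$ and $\lambda(X_2,X_3)\le2$.
\end{theorem}

\begin{theorem}\label{thm:upper}
Over $\mathbb{R}$ and over $\mathbb{C}$, $C(n)\le1+2\sqrt n$ and $C'(n)\le2+\sqrt n$.
\end{theorem}

\begin{theorem}\label{thm:real}
Let the scalars be real and let $n\ge3$ be odd. Then $C'(n)\ge a_n\ge\sqrt{2n/\pi}$. This bound is witnessed by almost $1$-complemented hyperplanes: for every $C<a_n$ and every $\varepsilon>0$ there is a triple with $\dim X_1=n$, $X_2$ of codimension one in $X_3$ and $\lambda(X_2,X_3)\le1+\varepsilon$, for which $C$ does not work.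
\end{theorem}

So for real scalars and odd $n\ge3$ we have $\sqrt{2n/\pi}\le C'(n)\le2+\sqrt n$ and $\sqrt{2n/\pi}\le C(n)\le1+2\sqrt n$. Over both fields $C(n)$ and $C'(n)$ are exactly of order $\sqrt n$: indeed $\sqrt{n/48}\le C'(n)\le C(n)\le3\sqrt n$ for $n\ge1$, where the lower bound follows from Theorem~\ref{thm:lower} for $n\ge48$ and from $C'(n)\ge1$ for $n<48$.

\section{Kernels, hyperplanes and an example in $\ell_\infty^3$}\label{sec:kernels}

The operator $P_1$ can be eliminated from the question.

\begin{lemma}\label{lem:kernel}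
Let $Q$ and $P_2$ be projections of $X_3$ onto $X_1$ and $X_2$. A projection $P_1$ of $X_2$ onto $X_1$ with $P_1P_2=Q$ exists if and only if $\ker P_2\subset\ker Q$, and then $P_1=Q|_{X_2}$.
\end{lemma}

\begin{proof}
If $Q=P_1P_2$, then $\ker P_2\subset\ker Q$, and $Qx=P_1x$ for $x\in X_2$. Conversely, $I-P_2$ maps into $\ker P_2$, so the inclusion gives $Q(I-P_2)=0$, that is, $Q=Q|_{X_2}P_2$; and $Q|_{X_2}$ is a projection of $X_2$ onto $X_1$.
\end{proof}

The question therefore asks for a good complement of $X_2$ \emph{inside the kernel of some minimal projection onto $X_1$}. For hyperplanes a complement is a line. For a functional $f$ and a vector $\zeta$ let $f\otimes\zeta$ be the operator $x\mapsto f(x)\zeta$; its norm is $\|f\|\|\zeta\|$.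

\begin{lemma}\label{lem:hyper}
Let $0\ne f\in X^*$. The projections of $X$ onto $\ker f$ are the operators $P=I-f\otimes\zeta$ with $f(\zeta)=1$. Such a $P$ has kernel $\mathbb{K}\zeta$, and
\[
\|f\|\|\zeta\|-1\le\|P\|\le\|f\|\|\zeta\|+1 .
\]
If $X$ is finite dimensional, then $\lambda(\ker f,X)\le2$.
\end{lemma}

\begin{proof}
Let $P$ be a projection onto $\ker f$, choose $x_0$ with $f(x_0)=1$ and put $\zeta=(I-P)x_0$. Since $x-f(x)x_0\in\ker f$ and $I-P$ vanishes on $\ker f$, we get $(I-P)x=f(x)\zeta$. Applying $f$ with $x=x_0$ and using $fP=0$ gives $f(\zeta)=1$. Conversely, if $f(\zeta)=1$, then $I-f\otimes\zeta$ maps into $\ker f$, fixes $\ker f$, and annihilates exactly the multiples of $\zeta$. The inequalities are the triangle inequality. In finite dimensions $f$ attains its norm, so there is $\zeta$ with $f(\zeta)=1$ and $\|\zeta\|=1/\|f\|$, and then $\|P\|\le2$.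
\end{proof}

If $\zeta\in\ker Q$ and $f(\zeta)=1$, then $\|\zeta\|\ge1/\|f|_{\ker Q}\|$. A bad hyperplane is thus the kernel of a functional $f$ that vanishes on $X_1$ and whose norm on $\ker Q$ is much smaller than $\|f\|$. For a single $Q$ such functionals are at hand. Write $Q^*h=h\circ Q$, and recall that $\|Q^*\|=\|Q\|$. If $\|h\|=1$, then $f=Q^*h-h$ vanishes on $X_1$, equals $-h$ on $\ker Q$, and has norm at least $\|Q^*h\|-1$. The difficulty is that one $f$ must defeat \emph{all} minimal projections $Q$ at once. In the following example there is only one.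

\begin{example}\label{ex:linf}
Let $0<t<1$, $X_3=\ell_\infty^3$ over $\mathbb{K}$, $x_0=(1,t,t)$, $X_1=\mathbb{K}x_0$, and $X_2=\ker f$ with $f(x)=x_2+x_3-2tx_1$. Then $x_0\in X_2$. The norm of a functional on $\ell_\infty^3$ is the $\ell_1$ norm of its coefficient vector.

A projection onto $X_1$ has the form $\varphi\otimes x_0$ with $\varphi(x_0)=1$, and its norm is $\|\varphi\|_1$. The choice $Qx=x_1x_0$ has norm $1$, so $\lambda_1=1$. It is the only minimal projection: if $\|\varphi\|_1\le1$, then
\[
1\le|\varphi_1|+t(|\varphi_2|+|\varphi_3|)\le1-(1-t)(|\varphi_2|+|\varphi_3|),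
\]
so $\varphi=(1,0,0)$. Note that $f=2(Q^*h-h)$ for $h(x)=-\frac12(x_2+x_3)$.

The projection $x\mapsto\big((x_2+x_3)/2t,\,x_2,\,x_3\big)$ shows $\lambda_2\le1/t$. Its kernel is the first coordinate axis, which is not contained in $\ker Q=\{x_1=0\}$. In an exact pair, $P_2=I-f\otimes\zeta$ with $\zeta=(0,\zeta_2,\zeta_3)$ and $\zeta_2+\zeta_3=1$; by symmetry let $|\zeta_2|\ge\frac12$. The second coordinate of $P_2x$ is $2t\zeta_2x_1+(1-\zeta_2)x_2-\zeta_2x_3$, so
\[
\|P_2\|\ge2t|\zeta_2|+|1-\zeta_2|+|\zeta_2|\ge1+t .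
\]
Hence $\|P_2\|/\lambda_2\ge t(1+t)$, which tends to $2$ as $t\to1$, while $\lambda_2\to1$. At $t=1$ itself we have $\lambda_2=1$, so $C=1$ works.
\end{example}

In the example $\lambda_1=1$. The next section shows that the loss is bounded in terms of $\lambda_1$, so a counterexample to the question needs subspaces $X_1$ that are badly complemented and whose minimal projections are still rigid.

\section{Upper bounds}\label{sec:upper}

\begin{lemma}\label{lem:exist}
If $Y$ is a finite dimensional subspace of a normed space $X$, then there is a minimal projection of $X$ onto $Y$.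
\end{lemma}

\begin{proof}
Let $\lambda=\lambda(Y,X)$ and take projections $Q_j$ onto $Y$ with $\|Q_j\|\le\lambda+1/j$. For $x\in X$ let $B_x$ be the closed ball of radius $(\lambda+1)\|x\|$ in $Y$; it is compact because $\dim Y<\infty$. The families $(Q_jx)_{x\in X}$ lie in $\prod_xB_x$, which is compact by Tychonoff's theorem, so a subnet of $(Q_j)$ converges pointwise to a map $Q:X\to Y$. The limit is linear, fixes $Y$, and satisfies $\|Qx\|\le\lambda\|x\|$.
\end{proof}

We also use the Kadets--Snobar theorem \cite{KS}: $\lambda(Y,X)\le\sqrt{\dim Y}$ for every finite dimensional subspace $Y$ of a normed space $X$.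

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
If $X_2=0$, every constant works. Let $X_2\ne0$, so that $\lambda_2\ge1$, and let $Q$ and $P$ be minimal projections of $X_3$ onto $X_1$ and $X_2$. By Lemma~\ref{lem:kernel} we must move $\ker P$ into $\ker Q$, and the natural way is to replace each $y\in\ker P$ by $y-Qy$. The projection onto $X_2$ that annihilates these vectors sends $y$ to $Qy$, so we put
\[
P_2=P+Q(I-P),\qquad P_1=Q|_{X_2}.
\]
The range of $P_2$ lies in $X_2$, and $P_2$ fixes $X_2$ because $I-P$ vanishes there. Since $Q^2=Q$, we have $P_1P_2=QP+Q(I-P)=Q$, so the pair is exact. Finally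
\[
\|P_2\|\le\lambda_2+\lambda_1(1+\lambda_2)\le(1+2\lambda_1)\lambda_2 ,
\]
and $\lambda_1\le\sqrt n$ by the Kadets--Snobar theorem. Hence $C(n)\le1+2\sqrt n$.

Now let $X_2$ have codimension one. Then $X_3$ is finite dimensional, $X_2=\ker f$ with $\|f\|=1$, and there is $x$ with $\|x\|=f(x)=1$. Put $\zeta=(I-Q)x$. Then $Q\zeta=0$ and $\|\zeta\|\le1+\lambda_1$, and $f(\zeta)=1$ because $Qx\in X_1\subset\ker f$. By Lemmas~\ref{lem:kernel} and~\ref{lem:hyper}, $P_2=I-f\otimes\zeta$ and $P_1=Q|_{X_2}$ form an exact pair with $\|P_2\|\le2+\lambda_1\le(2+\sqrt n)\lambda_2$.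
\end{proof}

\section{The Rademacher subspace of $L_p$}\label{sec:lp}

Uniqueness of the minimal projection is more than we need. It is enough that all minimal projections act in the same way on one functional.

\begin{proposition}\label{prop:abstract}
Let $X_3$ be finite dimensional, $X_1\subset X_3$, and $N=\lambda(X_1,X_3)>1$. Suppose that $h,k\in X_3^*$ satisfy $\|h\|=1$, $\|k\|=N$, and $Q^*h=k$ for every minimal projection $Q$ onto $X_1$. Then $X_2=\ker(k-h)$ is a hyperplane containing $X_1$, $\lambda(X_2,X_3)\le2$, and every exact pair has $\|P_2\|\ge N-2$.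
\end{proposition}

\begin{proof}
Let $f=k-h$. Then $\|f\|\ge N-1>0$, so $X_2$ is a hyperplane, and $\lambda(X_2,X_3)\le2$ by Lemma~\ref{lem:hyper}. If $Q$ is minimal and $x\in X_1$, then $f(x)=h(Qx)-h(x)=0$; thus $X_1\subset X_2$. Let $(P_1,P_2)$ be exact. Then $Q=P_1P_2$ is minimal, $P_2=I-f\otimes\zeta$ with $f(\zeta)=1$, and $Q\zeta=0$. Hence
\[
1=f(\zeta)=h(Q\zeta)-h(\zeta)=-h(\zeta),
\]
so $\|\zeta\|\ge1$ and $\|P_2\|\ge\|f\|\|\zeta\|-1\ge N-2$.
\end{proof}

We need pairs $X_1\subset X_3$ with large $N$ that satisfy this hypothesis. Symmetry will identify one minimal projection as the average of the translates of any other, and strict convexity will force equality between the terms of the average.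

Let $G=\{-1,1\}^n$ with coordinatewise multiplication and the uniform probability, and let $\mathbb{E}$ be the mean over $G$. For functions $x,y$ on $G$ put $\langle x,y\rangle=\mathbb{E}(xy)$, a bilinear form. Let $L_p=L_p(G)$ be the space of $\mathbb{K}$-valued functions on $G$ with the norm $\|x\|_p=(\mathbb{E}|x|^p)^{1/p}$, and $\|x\|_\infty=\max|x|$. For $1/p+1/q=1$ the form $\langle\cdot,\cdot\rangle$ identifies $L_p^*$ isometrically with $L_q$. The \emph{Rademacher functions} are $r_k(s)=s_k$, and $S=r_1+\dots+r_n$ is distributed as $S_n$. The \emph{Walsh functions} $\chi_A=\prod_{k\in A}r_k$, $A\subset\{1,\dots,n\}$, satisfy $\langle\chi_A,\chi_B\rangle=\mathbb{E}\chi_{A\triangle B}=\delta_{AB}$; there are $2^n$ of them, so they form a basis of the functions on $G$. The translations $(T_gx)(s)=x(gs)$ are isometries of every $L_p$, they satisfy $T_gT_{g'}=T_{gg'}$, and $T_g\chi_A=\chi_A(g)\chi_A$. In this section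
\[
X_1=\operatorname{span}\{r_1,\dots,r_n\},\qquad Rx=\sum_{k=1}^n\langle x,r_k\rangle r_k .
\]
The operator $R$ is a projection onto $X_1$, and $T_gX_1=X_1$.

\begin{lemma}\label{lem:average}
Let $1\le p\le\infty$, let $Q$ be a projection of $L_p$ onto $X_1$, and let $Q_g=T_g^{-1}QT_g$. Then $\|Q_g\|=\|Q\|$ and $2^{-n}\sum_{g\in G}Q_g=R$. Consequently $\lambda(X_1,L_p)=\|R\|$.
\end{lemma}

\begin{proof}
The norms agree since $T_g$ is an isometry. Each $Q_g$ maps into $X_1$ and fixes $X_1$, so the same holds for the average $\bar Q$. From $T_g^{-1}Q_{g'}T_g=Q_{g'g}$ we get $T_g^{-1}\bar QT_g=\bar Q$. Fix $A$ and write $\bar Q\chi_A=\sum_B\gamma_B\chi_B$. The identity $T_g\bar Q\chi_A=\bar QT_g\chi_A=\chi_A(g)\bar Q\chi_A$ gives $\gamma_B(\chi_B(g)-\chi_A(g))=0$ for all $g$ and $B$, so $\gamma_B=0$ for $B\ne A$. Thus $\bar Q\chi_A\in\mathbb{K}\chi_A\cap X_1$, which is $0$ if $|A|\ne1$, while $\bar Qr_k=r_k$. So $\bar Q$ agrees with $R$ on the Walsh basis, and $\|R\|\le\|Q\|$.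
\end{proof}

\begin{lemma}\label{lem:size}
For $1<p<\infty$ the norm of $R$ on $L_p$ is at least $2^{-n/p}a_n$. Moreover $a_n\ge\sqrt{n/3}$.
\end{lemma}

\begin{proof}
Let $z=\operatorname{sign}S$, with $\operatorname{sign}0=0$; then $\|z\|_p\le1$. At the point $\mathbf 1=(1,\dots,1)$ we have $(Rz)(\mathbf 1)=\sum_k\mathbb{E}(zr_k)=\mathbb{E}(zS)=a_n$. This point has mass $2^{-n}$, so $\|Rz\|_p\ge2^{-n/p}a_n$.

We have $\mathbb{E}S^2=n$. In the expansion of $S^4$ only the $n$ terms $r_k^4$ and the $3n(n-1)$ terms $r_j^2r_k^2$ with $j\ne k$ have nonzero mean, so $\mathbb{E}S^4=3n^2-2n$. H\"older's inequality with exponents $3/2$ and $3$, applied to $S^2=|S|^{2/3}|S|^{4/3}$, gives $\mathbb{E}S^2\le(\mathbb{E}|S|)^{2/3}(\mathbb{E}S^4)^{1/3}$. Hence $a_n\ge n^{3/2}(3n^2-2n)^{-1/2}\ge\sqrt{n/3}$.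
\end{proof}

A normed space is \emph{strictly convex} if $\|u\|=\|v\|=\|\frac12(u+v)\|$ implies $u=v$. The spaces $L_q$ with $1<q<\infty$ are strictly convex over both fields, because equality in Minkowski's inequality forces one function to be a nonnegative multiple of the other.

\begin{lemma}\label{lem:rigid}
Let $1<p<\infty$ and $N=\lambda(X_1,L_p)$. Choose $h\in L_q$ with $\|h\|_q=1$ and $\|R^*h\|_q=N$. Then $Q^*h=R^*h$ for every minimal projection $Q$ of $L_p$ onto $X_1$.
\end{lemma}

\begin{proof}
Such an $h$ exists since $\|R^*\|=\|R\|=N$ and the unit sphere of $L_q$ is compact. Put $u_g=Q_g^*h$. By Lemma~\ref{lem:average}, $\|u_g\|_q\le N$, and the mean of the $u_g$ is $R^*h$, of norm $N$. Let $\phi$ be a functional of norm $1$ on $L_q$ with $\phi(R^*h)=N$. The numbers $\operatorname{Re}\phi(u_g)$ are at most $N$ and have mean $N$, so all equal $N$. Therefore $\|u_g\|_q=N$ and $\|\frac12(u_g+u_{g'})\|_q=N$ for all $g,g'$. By strict convexity all $u_g$ coincide, hence equal their mean. For $g=\mathbf 1$ this is the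 claim.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
The second inequality is in Lemma~\ref{lem:size}. If $a_n\le2$, the first is trivial, so let $a_n>2$. Take $p<\infty$ so large that $2^{-n/p}a_n>2$, let $X_3=L_p$ and $N=\lambda(X_1,X_3)$. By Lemmas~\ref{lem:average} and~\ref{lem:size}, $N\ge2^{-n/p}a_n>2$. By Lemma~\ref{lem:rigid}, Proposition~\ref{prop:abstract} applies with $k=R^*h$ and yields a hyperplane $X_2\supset X_1$ with $\lambda_2\le2$. If $C$ works for this triple, then $N-2\le\|P_2\|\le2C$ for some exact pair. Hence $C'(n)\ge\frac12 2^{-n/p}a_n-1$, and we let $p\to\infty$. The bound $\frac12\sqrt{n/3}-1$ tends to infinity, so every given $C$ fails for one of these triples.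
\end{proof}

\begin{remark}[why $p$ is finite]\label{rem:infty}
The factor $2^{-n/p}$ disappears at $p=\infty$, but so does the rigidity. Let $S_s=\sum_ks_kr_k$ for $s\in G$. On $L_\infty$ we have $(Rz)(s)=\langle z,S_s\rangle$, so $\|R\|=\max_s\|S_s\|_1=a_n$. Let $Q'z=\sum_k\langle z,(1+r_1)r_k\rangle r_k$. The functions $r_1r_jr_k$ and $r_1|S_s|$ are odd under $t\mapsto-t$ and have mean zero. Hence $Q'r_j=r_j$ and $\|Q'\|=\max_s\mathbb{E}(1+r_1)|S_s|=a_n$, so $Q'$ is minimal by Lemma~\ref{lem:average}. For the evaluation $h$ at $\mathbf 1$ we have $\|h\|=1$ and $R^*h=S$, of norm $a_n$ in $L_1$, but $Q'^*h=(1+r_1)S\ne S$.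
\end{remark}

The rigidity concerns projections that are exactly minimal. A compactness argument shows that a small relaxation does not help.

\begin{proposition}\label{prop:approx}
For every $C$ there are a triple and a number $\eta>0$, depending on $C$, such that no projections $P_1,P_2$ satisfy both $\|P_2\|\le C\lambda_2$ and $\|P_1P_2\|\le(1+\eta)\lambda_1$.
\end{proposition}

\begin{proof}
Take a triple with $\dim X_3<\infty$ for which $C$ does not work. Suppose that for each $j\ge1$ there is a pair $(P_1^{(j)},P_2^{(j)})$ as above with $\eta=1/j$. Then $\|P_2^{(j)}\|\le C\lambda_2$, and $P_1^{(j)}=P_1^{(j)}P_2^{(j)}|_{X_2}$ has norm at most $2\lambda_1$. Along a subsequence both converge. The limits $P_1,P_2$ map into $X_1,X_2$ and fix them, $\|P_2\|\le C\lambda_2$, and $\|P_1P_2\|\le\lambda_1$. So $(P_1,P_2)$ is exact and $C$ works, a contradiction.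
\end{proof}

\section{Almost $1$-complemented hyperplanes}\label{sec:real}

Theorem~\ref{thm:lower} loses a factor $2$ through the bound $\lambda_2\le2$. To avoid this loss we start from a $1$-complemented hyperplane, where $C=1$ works, and tilt it slightly, as in Example~\ref{ex:linf}. Scalars are now real, $n=2m+1\ge3$, and $G$, $r_k$, $\langle\cdot,\cdot\rangle$ are as in Section~\ref{sec:lp}.

\subsection*{The majority function}
For $u\in G$ let $\operatorname{maj}(u)=\operatorname{sign}(u_1+\dots+u_n)$. The sum is odd, so $\operatorname{maj}(u)=\pm1$.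

\begin{lemma}\label{lem:kappa}
For every $k$, $\mathbb{E}\,u_k\operatorname{maj}(u)=\kappa:=\binom{2m}{m}4^{-m}$. Moreover $a_n=n\kappa\ge\sqrt{2n/\pi}$.
\end{lemma}

\begin{proof}
We have $u_k\operatorname{maj}(u)=\operatorname{sign}(1+\sum_{j\ne k}u_ku_j)$, and given $u_k$ the products $u_ku_j$ are $2m$ independent uniform signs. Since $S_{2m}$ is even and symmetric, the mean is
\[
\mathbb{P}(S_{2m}\ge0)-\mathbb{P}(S_{2m}\le-2)=\mathbb{P}(S_{2m}=0)=\kappa .
\]
Summing over $k$ gives $a_n=n\kappa$. Let $\kappa_m=\binom{2m}{m}4^{-m}$ and $b_m=(m+\frac12)\kappa_m^2$. From $\kappa_{m+1}/\kappa_m=(m+\frac12)/(m+1)$ we get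
\[
\frac{b_{m+1}}{b_m}=\frac{(m+\frac32)(m+\frac12)}{(m+1)^2}<1 .
\]
Wallis's formula states that $m\kappa_m^2\to1/\pi$. So $b_m$ decreases to $1/\pi$, whence $\kappa^2\ge2/(\pi n)$.
\end{proof}

\subsection*{The triple}
Fix $0<\varepsilon\le\frac1{n+1}$. Let $Z=L_\infty(G)$ and $X_3=Z\oplus_1\mathbb{R}w$, with norm $\|z+\tau w\|=\|z\|_\infty+|\tau|$. Put $e_1=r_1+\varepsilon w$, $e_k=r_k$ for $k\ge2$, and
\[
X_1=\operatorname{span}\{e_1,\dots,e_n\},\qquad X_2=\{z+\varepsilon\langle z,r_1\rangle w:\ z\in Z\}.
\]
Then $X_2$ is a hyperplane, and it contains each $e_k$ since $\langle r_k,r_1\rangle=\delta_{k1}$. The projection $z+\tau w\mapsto z+\varepsilon\langle z,r_1\rangle w$ and the bound $|\langle z,r_1\rangle|\le\|z\|_\infty$ give $\lambda_2\le1+\varepsilon$. For real $\alpha_k$ we have $\|\sum\alpha_kr_k\|_\infty=\sum|\alpha_k|$ (evaluate at a point whose coordinates have the signs of the $\alpha_k$), so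
\begin{equation}\label{eq:norm}
\Big\|\sum_k\alpha_ke_k\Big\|=(1+\varepsilon)|\alpha_1|+\sum_{k\ge2}|\alpha_k|=\max_{s\in G}\Big[(1+\varepsilon)s_1\alpha_1+\sum_{k\ge2}s_k\alpha_k\Big].
\end{equation}
This is where real scalars enter; over $\mathbb{C}$, $\|r_1+ir_2\|_\infty=\sqrt2$.

Let $Q$ be a projection of $X_3$ onto $X_1$. There are functions $\psi_k$ on $G$ and numbers $c_k$ with
\[
Qz=\sum_k\langle z,\psi_k\rangle e_k\quad(z\in Z),\qquad Qw=\sum_kc_ke_k .
\]
Write $c=c_1$. The $e_k$-coefficient of the equation $Qe_k=e_k$ gives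
\begin{equation}\label{eq:dual}
\langle r_1,\psi_1\rangle=1-\varepsilon c,\qquad\langle r_k,\psi_k\rangle=1\quad(k\ge2).
\end{equation}
Put $\mu_s=(1+\varepsilon)s_1\psi_1+\sum_{k\ge2}s_k\psi_k$ for $s\in G$. By \eqref{eq:norm}, $\|Qz\|=\max_s\langle z,\mu_s\rangle$, so $\|Q|_Z\|=\max_s\|\mu_s\|_1$. In an $\ell_1$-sum $\|Q(z+\tau w)\|\le\|Q|_Z\|\|z\|_\infty+|\tau|\|Qw\|$, and therefore
\begin{equation}\label{eq:max}
\|Q\|=\max\Big(\max_s\|\mu_s\|_1,\ \|Qw\|\Big),\qquad\|Qw\|\ge(1+\varepsilon)c .
\end{equation}
The design is visible in \eqref{eq:dual} and \eqref{eq:max}. Increasing $c$ costs nothing until $\|Qw\|$ reaches $\|Q|_Z\|$, and it lowers the demand on $\psi_1$. A minimal projection must therefore make $c$ of the order of $\lambda_1$, however small $\varepsilon$ is, while the good projection onto $X_2$ would require $Qw=0$.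

\subsection*{The projection constant of $X_1$}
Put
\[
\beta=\beta(c)=(1+\varepsilon)(1-\varepsilon c),\qquad\lambda_0=\frac{\kappa(n+\varepsilon)}{1+\kappa\varepsilon}.
\]
Thus $n-1+\beta=n+\varepsilon-\varepsilon(1+\varepsilon)c$, and $\lambda_0$ is the solution of $\lambda_0=\kappa(n+\varepsilon-\varepsilon\lambda_0)$.

The natural candidates are the operators $Q_c$ with $\psi_1=(1-\varepsilon c)r_1$, $\psi_k=r_k$ for $k\ge2$, and $Q_cw=ce_1$, where $0\le(1+\varepsilon)c\le n+1$. They are projections onto $X_1$, since $Q_ce_k=e_k$ for $k\ge2$ and $Q_ce_1=(1-\varepsilon c)e_1+\varepsilon ce_1=e_1$. With $u=st$ we have $\mu_s(t)=\beta u_1+\sum_{k\ge2}u_k$, and $\varepsilon\le\beta\le1+\varepsilon<2$; the lower bound is where $\varepsilon\le\frac1{n+1}$ is used. The sum $\sum_{k\ge2}u_k$ of $2m$ signs is even. If it is $0$, both $\mu_s(t)$ and $\operatorname{maj}(u)$ have the sign of $u_1$; otherwise it has modulus at least $2$ and determines both signs. Hence $|\mu_s(t)|=\operatorname{maj}(u)\mu_s(t)$, and Lemma~\ref{lem:kappa}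 gives $\|\mu_s\|_1=\kappa(n-1+\beta)$. By \eqref{eq:max},
\[
\|Q_c\|=\max\big(\kappa(n+\varepsilon-\varepsilon(1+\varepsilon)c),\ (1+\varepsilon)c\big).
\]
The first entry decreases in $c$, the second increases, and both equal $\lambda_0$ when $(1+\varepsilon)c=\lambda_0$. This value is allowed because $\lambda_0\le n+1$. So $\lambda_1\le\lambda_0$.

For $n=3$ one sees this directly: $|\beta u_1+u_2+u_3|$ takes the values $2+\beta$, $\beta$, $2-\beta$ with probabilities $\frac14,\frac12,\frac14$, and its mean is $\frac12(2+\beta)$. Here $\kappa=\frac12$ and $\lambda_0=\frac{3+\varepsilon}{2+\varepsilon}$, slightly below the norm $\frac{3+\varepsilon}2$ of $Q_0$. A gain of order $\varepsilon$ in the norm is bought by moving $c$ from $0$ to almost $\frac32$.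

An arbitrary $Q$ has no such symmetry. To bound it from below we test $\mu_s$ against the sign pattern found for $Q_c$ and average over $s$.

\begin{lemma}\label{lem:lambda0}
We have $\lambda_1=\lambda_0$. Every minimal projection $Q$ onto $X_1$ satisfies
\[
c=\frac{\lambda_0}{1+\varepsilon}\qquad\text{and}\qquad\|\psi_1\|_1=1-\varepsilon c .
\]
\end{lemma}

\begin{proof}
Let $Q$ be any projection onto $X_1$, $L=\|Q\|$, and $M_s(t)=\operatorname{maj}(st)$. For fixed $t$ substitute $s=ut$, so that $st=u$ and $u$ is uniform on $G$. Since $|M_s|=1$, Lemma~\ref{lem:kappa} and \eqref{eq:dual} give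
\begin{equation}\label{eq:avg}
\begin{aligned}
\mathbb{E}_s\|\mu_s\|_1&\ge\mathbb{E}_s\langle M_s,\mu_s\rangle=\mathbb{E}_t\mathbb{E}_u\operatorname{maj}(u)\Big[(1+\varepsilon)u_1t_1\psi_1(t)+\sum_{k\ge2}u_kt_k\psi_k(t)\Big]\\
&=\kappa\Big[(1+\varepsilon)\langle r_1,\psi_1\rangle+\sum_{k\ge2}\langle r_k,\psi_k\rangle\Big]=\kappa(n-1+\beta).
\end{aligned}
\end{equation}
By \eqref{eq:max}, $L\ge\mathbb{E}_s\|\mu_s\|_1$ and $L\ge(1+\varepsilon)c$. Hence
\begin{equation}\label{eq:chain}
L\ge\mathbb{E}_s\|\mu_s\|_1\ge\kappa\big(n+\varepsilon-\varepsilon(1+\varepsilon)c\big)\ge\kappa(n+\varepsilon-\varepsilon L),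
\end{equation}
that is, $L\ge\lambda_0$. Together with $\lambda_1\le\lambda_0$ this proves $\lambda_1=\lambda_0$.

Let $L=\lambda_0$. Then the two ends of \eqref{eq:chain} agree, so all its inequalities are equalities. The last one gives $(1+\varepsilon)c=\lambda_0$, because $\varepsilon>0$. The middle one is equality in \eqref{eq:avg}: the nonnegative function $|\mu_s(t)|-M_s(t)\mu_s(t)$ has mean zero over $G\times G$, so $M_s(t)\mu_s(t)\ge0$ for all $s,t$. Fix $t$ and put $v_1=(1+\varepsilon)t_1\psi_1(t)$ and $v_k=t_k\psi_k(t)$ for $k\ge2$. With $s=ut$ the condition reads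
\[
\operatorname{maj}(u)\sum_ku_kv_k\ge0\qquad\text{for all }u\in G .
\]
To isolate $v_1$ we use points where the first coordinate decides the majority. Split $\{2,\dots,n\}$ into sets $A,B$ of size $m$. Take $u_1=1$, $u_k=1$ on $A$, $u_k=-1$ on $B$, and then exchange $A$ and $B$. The majority is $+1$ both times, so
\[
v_1+\sum_{k\in A}v_k-\sum_{k\in B}v_k\ge0,\qquad v_1-\sum_{k\in A}v_k+\sum_{k\in B}v_k\ge0 .
\]
Adding, $v_1\ge0$. Thus $r_1\psi_1\ge0$ on $G$, and $\|\psi_1\|_1=\langle r_1,\psi_1\rangle=1-\varepsilon c$ by \eqref{eq:dual}.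
\end{proof}

The first conclusion says that $Qw$ has a large $e_1$-coefficient. The second says that $\psi_1$ is as small as \eqref{eq:dual} permits, so that only long vectors of $X_2$ can have such a coefficient.

\begin{proof}[Proof of Theorem~\ref{thm:real}]
Let $(P_1,P_2)$ be an exact pair for the triple above. Then $Q=P_1P_2$ is minimal. Write $y=P_2w=z+\varepsilon\langle z,r_1\rangle w$ with $z\in Z$. Since $P_2y=y$, we have $Qy=P_1y=Qw$. Comparing $e_1$-coefficients, and using Lemma~\ref{lem:lambda0} and $c>0$, we get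
\[
c=\langle z,\psi_1\rangle+\varepsilon c\langle z,r_1\rangle\le(1-\varepsilon c)\|z\|_\infty+\varepsilon c\|z\|_\infty=\|z\|_\infty\le\|y\|\le\|P_2\| .
\]
Therefore $\|P_2\|\ge\lambda_0/(1+\varepsilon)$ and $\|P_2\|/\lambda_2\ge\lambda_0/(1+\varepsilon)^2$. As $\varepsilon\to0$, the right side tends to $n\kappa=a_n$. So a given $C<a_n$ fails for all sufficiently small $\varepsilon$, and these triples have $\lambda_2\le1+\varepsilon$. Hence $C'(n)\ge a_n$, and $a_n\ge\sqrt{2n/\pi}$ by Lemma~\ref{lem:kappa}.
\end{proof}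

\begin{remark}
For small $n$ the bound is not sharp: Example~\ref{ex:linf} gives $C'(n)\ge C'(1)\ge2$, while $a_3=\frac32$ and $a_5=\frac{15}8$ by Lemma~\ref{lem:kappa}.
\end{remark}

\begin{thebibliography}{9}

\bibitem{KS}
M. I. Kadets, M. G. Snobar, \emph{Certain functionals on the Minkowski compactum}, Mat. Zametki 10 (1971).

\bibitem{Ostrovskii}
M. I. Ostrovskii, \emph{Compositions of projections in Banach spaces and relations between approximation properties}, arXiv:0811.1763 (2008).

\end{thebibliography}
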